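\title{Even hypergraphs and the signs of the inverse independence polynomial}

\begin{abstract}
Let $I(G,x)$ be the multivariate independence polynomial of a finite hypergraph $G$. We ask when the power series $I(G,-x)^{-1}$ has non-negative coefficients. This holds for graphs, and it forces every edge to have even size; it has been conjectured that even edge sizes are also sufficient. We show that they are not: for the two edges $\{1,2,3,4\}$ and $\{3,4,5,6\}$ one coefficient equals $-2$, and no counterexample has fewer vertices or fewer edges. We give a sufficient criterion for non-negativity in terms of connected sets of edges. When all edges are even and each has a vertex lying in no other edge, non-negativity holds exactly when every set of edges has an incidence graph of even cyclomatic number. We also determine the numbers of vertices for which all even hypergraphs, or all $r$-uniform hypergraphs with $r$ even, have the property.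
\end{abstract}

\section{The question}\label{sec:question}

A \emph{hypergraph} $G=(V,E)$ consists of a finite set $V$ of vertices and a set $E$ of subsets of $V$, the edges. Throughout the paper every edge has at least two elements, and no edge properly contains another one; we refer to the second condition by saying that the edges form an \emph{antichain}. We call $G$ \emph{$r$-uniform} if all edges have $r$ elements, a \emph{graph} if it is $2$-uniform, and \emph{even} if every edge has an even number of elements.

A set $U\subseteq V$ is \emph{independent} if it contains no edge. Take commuting variables $x_i$ for $i\in V$ and put $x^U=\prod_{i\in U}x_i$. The \emph{independence polynomial} of $G$ is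
\[
I(G,x)=\sum_{U\text{ independent}}x^U .
\]
It records $G$ completely, since the edges are the minimal sets that are not independent. Substituting $-x_i$ for each $x_i$ gives $I(G,-x)=\sum_U(-1)^{|U|}x^U$. The empty set and all one-element sets are independent, so $I(G,-x)=1-\sum_i x_i+\cdots$. This polynomial is therefore invertible in the ring $\mathbb{Q}[[x_i:i\in V]]$ of formal power series, and the inverse begins with $1+\sum_i x_i$. We call $G$ \emph{non-negative} if all coefficients of $I(G,-x)^{-1}$ are non-negative. For an exponent vector $\alpha\in\mathbb{Z}_{\ge0}^V$ we write $x^\alpha=\prod_i x_i^{\alpha_i}$, and $[x^\alpha]F$ is the coefficient of $x^\alpha$ in a series $F$.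

The simplest cases are these. If $G$ has no edges, then $I(G,-x)^{-1}=\prod_i(1-x_i)^{-1}$ and all coefficients equal $1$. If $G$ is the complete graph, then $I(G,-x)^{-1}=(1-\sum_i x_i)^{-1}$ and the coefficients are multinomial coefficients. The first case in which a sign appears is a single edge.

\begin{example}[one edge]\label{ex:one}
Let $V=\{1,\dots,r\}$ and $E=\{V\}$. Every set except $V$ is independent, so with $P=\prod_{i}(1-x_i)$ we have $I(G,-x)=P-(-1)^rx^V$ and
\[
I(G,-x)^{-1}=\sum_{k\ge0}(-1)^{rk}\,\frac{(x_1\cdots x_r)^k}{P^{k+1}} .
\]
If $r$ is even, every summand has non-negative coefficients. If $r$ is odd, consider $x_1^2x_2\cdots x_r$. The term $k=0$ contributes $1$, the term $k=1$ contributes $-[x_1]P^{-2}=-2$, and the terms $k\ge2$ are divisible by $x_2^2$ and contribute nothing. The coefficient is $-1$.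
\end{example}

For $W\subseteq V$ let $G[W]$ be the hypergraph on $W$ whose edges are the edges of $G$ contained in $W$.

\begin{lemma}[restriction]\label{lem:restrict}
If $\alpha_i=0$ for all $i\notin W$, then $[x^\alpha]\,I(G,-x)^{-1}=[x^\alpha]\,I(G[W],-x)^{-1}$. In particular, if $G$ is non-negative, then so is $G[W]$.
\end{lemma}

\begin{proof}
A subset of $W$ is independent in $G$ if and only if it is independent in $G[W]$. So setting $x_i=0$ for $i\notin W$ turns $I(G,-x)$ into $I(G[W],-x)$. This substitution is a ring homomorphism, hence it maps inverse to inverse, and it does not change the coefficients of monomials supported in $W$.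
\end{proof}

The following two facts are known. We include their short proofs, because the first fact is a tool below.

\begin{proposition}\label{prop:known}
\begin{enumerate}
\item[(i)] Every graph is non-negative.
\item[(ii)] Every non-negative hypergraph is even.
\end{enumerate}
\end{proposition}

\begin{proof}
(i) For $A\subseteq V$ put $D(A)=I(G[A],-x)$. We show by induction on $|A|$ that $D(B)/D(A)$ has non-negative coefficients whenever $B\subseteq A$; the case $B=\emptyset$, $A=V$ is the claim. For $B=A$ the ratio is $1$. Otherwise pick $v\in A\setminus B$, and let $A'$ be the set of vertices of $A$ that are different from $v$ and not adjacent to $v$. The independent subsets of $A$ that contain $v$ are the sets $\{v\}\cup U$ with $U\subseteq A'$ independent, so $D(A)=D(A\setminus\{v\})-x_vD(A')$ and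
\[
\frac{D(B)}{D(A)}=\frac{D(B)}{D(A\setminus\{v\})}\cdot\Bigl(1-x_v\frac{D(A')}{D(A\setminus\{v\})}\Bigr)^{-1}.
\]
Both $B$ and $A'$ lie in $A\setminus\{v\}$, so both ratios on the right have non-negative coefficients, and the second factor is a geometric series.

(ii) Let $e$ be an edge. By the antichain condition $e$ is the only edge of $G[e]$. By Lemma~\ref{lem:restrict}, $G[e]$ is non-negative, and by Example~\ref{ex:one}, $|e|$ is even.
\end{proof}

Part (ii) needs both standing conditions. With a singleton edge, $V=\{1\}$ and $E=\{\{1\}\}$ would give $I=1$. Without the antichain condition, the edges $\{1,2\}$ and $\{1,2,3\}$ would have the same independent sets as a graph. In both cases an odd edge would go unnoticed.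

So an odd edge always produces a negative coefficient, a single even edge of any size does not, and edges of size $2$ do not, however they overlap. Moreover $I$ is multiplicative over disjoint unions, so disjoint unions of non-negative hypergraphs are non-negative. All this suggests that odd edges are the only obstruction, and this is the problem posed in \cite{CRV}.

\medskip
\noindent\textbf{Conjecture.} \emph{A hypergraph is non-negative if and only if it is even.}
\medskip

By Proposition~\ref{prop:known}(ii), the question is whether every even hypergraph is non-negative. The induction for graphs gives no help: the independent sets through $v$ are now governed by the sets $e\setminus\{v\}$ with $v\in e$, and these have odd size.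

\section{Results}\label{sec:results}

The conjecture is false.

\begin{theorem}\label{thm:counter}
Let $V=\{1,\dots,6\}$ and $E=\{\{1,2,3,4\},\{3,4,5,6\}\}$. This hypergraph is even, its edges form an antichain, and the coefficient of $x_1^3x_2x_3x_4x_5^3x_6$ in $I(G,-x)^{-1}$ is $-2$.
\end{theorem}

What goes wrong is a second parity, which depends on how the edges overlap and is not controlled by their sizes. To measure it, let $T\subseteq E$ be a set of edges and let $V(T)=\bigcup_{e\in T}e$ be the set of vertices it covers. The \emph{incidence graph} $B(T)$ is the bipartite graph whose nodes are the edges in $T$ and the vertices in $V(T)$, with a link between $e$ and $i$ whenever $i\in e$. (We say ``node'' and ``link'' for $B(T)$ and keep ``vertex'' and ``edge'' for $G$.) Let $c(T)$ be the number of connected components of $B(T)$. Recall that the \emph{cyclomatic number} of a finite graph is the number of links minus the number of nodes plus the number of components. It counts the links outside a spanning forest, so it is non-negative and it vanishes exactly for forests. For $B(T)$ it is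
\begin{equation}\label{eq:b1}
b_1(T)=\sum_{e\in T}|e|-|T|-|V(T)|+c(T).
\end{equation}
In Theorem~\ref{thm:counter}, the graph $B(E)$ has $8$ links and $8$ nodes and is connected, so $b_1(E)=1$: the vertices $3$ and $4$ and the two edges form a cycle of length $4$.

A vertex of an edge $e$ is \emph{private} if it lies in no other edge.

\begin{theorem}\label{thm:private}
Let $G$ be an even hypergraph in which every edge has a private vertex. Then $G$ is non-negative if and only if $b_1(T)$ is even for every $T\subseteq E$.
\end{theorem}

A hypergraph is \emph{linear} if $|e\cap f|\le1$ for any two distinct edges $e,f$.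

\begin{corollary}\label{cor:cases}
\begin{enumerate}
\item[(a)] An even hypergraph with at most one edge is non-negative. An even hypergraph with exactly two edges $e,f$ is non-negative if and only if $|e\cap f|$ is $0$ or odd.
\item[(b)] Let $G$ be even and linear, and suppose that every edge has a private vertex. Then $G$ is non-negative if and only if its incidence graph $B(E)$ is a forest.
\end{enumerate}
\end{corollary}

\begin{theorem}\label{thm:range}
\begin{enumerate}
\item[(a)] All even hypergraphs on $n$ vertices are non-negative if and only if $n\le5$.
\item[(b)] Let $r\ge4$ be even. All $r$-uniform hypergraphs on $n$ vertices are non-negative if and only if $n\le r+1$. Hence, among even $r$, the conjecture holds for all $r$-uniform hypergraphs only when $r=2$.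
\end{enumerate}
\end{theorem}

By Theorem~\ref{thm:range}(a) and Corollary~\ref{cor:cases}(a), the counterexample of Theorem~\ref{thm:counter} has the smallest possible number of vertices and the smallest possible number of edges.

Section~\ref{sec:counter} proves Theorem~\ref{thm:counter} directly. Section~\ref{sec:K} rewrites $I(G,-x)$ as a sum over sets of edges, which makes the second parity visible. All positive statements above come from one sufficient criterion, Theorem~\ref{thm:criterion}, which reduces the hypergraph to an auxiliary graph. All negative statements come from one coefficient formula, Lemma~\ref{lem:amplify}.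

\section{Two edges of size four}\label{sec:counter}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
Both edges have four elements and they are distinct, so $G$ is even and the edges form an antichain. Both edges contain $\{3,4\}$, so we sort the independent sets $U$ by $U\cap\{3,4\}$. If $U\cap\{3,4\}$ is $\emptyset$, $\{3\}$ or $\{4\}$, then $U\cap\{1,2,5,6\}$ is arbitrary. If $U\supseteq\{3,4\}$, then $U$ must contain neither $\{1,2\}$ nor $\{5,6\}$. With
\[
Q=(1-x_1)(1-x_2)(1-x_5)(1-x_6),\qquad L=(1-x_1-x_2)(1-x_5-x_6)
\]
this gives $I(G,-x)=Q\,(1-x_3-x_4)+L\,x_3x_4$, and hence
\[
I(G,-x)^{-1}=\frac1Q\sum_{k\ge0}\Bigl(x_3+x_4-\frac LQ\,x_3x_4\Bigr)^k .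
\]
We extract the coefficient of $x_3x_4$, which is a power series in $x_1,x_2,x_5,x_6$. The term $k=1$ gives $-L/Q$, the term $k=2$ gives $2$, and the other terms give nothing. The coefficient is $2/Q-L/Q^2$. All coefficients of $1/Q$ equal $1$. The series $L/Q^2$ is a product of two factors of the same shape, one in $x_1,x_2$ and one in $x_5,x_6$. Since $(1-x)^{-2}=\sum_a(a+1)x^a$,
\[
[x_1^ax_2^b]\,\frac{1-x_1-x_2}{(1-x_1)^2(1-x_2)^2}=(a+1)(b+1)-a(b+1)-(a+1)b=1-ab ,
\]
and the other factor has $1-cd$ at $x_5^cx_6^d$. Therefore
\begin{equation}\label{eq:counter}
[x_1^ax_2^b\,x_3x_4\,x_5^cx_6^d]\,I(G,-x)^{-1}=2-(ab-1)(cd-1).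
\end{equation}
For $(a,b,c,d)=(3,1,3,1)$ this is $2-4=-2$.
\end{proof}

Two features of \eqref{eq:counter} guide the rest of the paper. First, the right side equals $1+ab+cd-abcd$, with four terms for the four subsets of $E$, and only the term for both edges is negative. Second, at $x_1x_2\cdots x_6$ the coefficient is still $2$; the negative term wins only when exponents at private vertices of both edges are raised.

\section{A sum over sets of edges}\label{sec:K}

The polynomial $I(G,-x)$ is a sum over sets of vertices, and the edges enter only as a constraint. Inclusion--exclusion turns it into a sum over sets of edges. The factor $\prod_i(1-x_i)$, which belongs to the hypergraph without edges and has a non-negative inverse, can then be divided out. Let $y_i$ ($i\in V$) be variables, write $y^W=\prod_{i\in W}y_i$, and put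
\[
a_T=(-1)^{|T|+|V(T)|}\,y^{V(T)}\quad(T\subseteq E),\qquad K(y)=\sum_{T\subseteq E}a_T .
\]
Only $T=\emptyset$ has $V(T)=\emptyset$, so $K$ has constant term $1$. Write $K(y)^{-1}=\sum_\beta g_\beta y^\beta$.

\begin{lemma}\label{lem:K}
Under the substitution $y_i=x_i/(1-x_i)$,
\begin{equation}\label{eq:K}
I(G,-x)=\prod_{i\in V}(1-x_i)\cdot K(y).
\end{equation}
For every exponent vector $\alpha$,
\begin{equation}\label{eq:coef}
[x^\alpha]\,I(G,-x)^{-1}=\sum_{\beta\le\alpha}g_\beta\prod_{i\in V}\binom{\alpha_i}{\beta_i},
\end{equation}
where $\beta\le\alpha$ means $\beta_i\le\alpha_i$ for all $i$. In particular, if all $g_\beta$ are non-negative, then $G$ is non-negative.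
\end{lemma}

\begin{proof}
If $U\subseteq V$ contains exactly $s$ edges, then $\sum_{T:\,V(T)\subseteq U}(-1)^{|T|}=(1-1)^s$, which is $1$ if $U$ is independent and $0$ otherwise. Hence
\[
I(G,-x)=\sum_{T\subseteq E}(-1)^{|T|}\sum_{U\supseteq V(T)}(-1)^{|U|}x^U
=\sum_{T\subseteq E}(-1)^{|T|+|V(T)|}\,x^{V(T)}\prod_{i\notin V(T)}(1-x_i).
\]
Taking out the factor $\prod_{i\in V}(1-x_i)$ gives \eqref{eq:K}. The series $x_i/(1-x_i)$ have no constant term, so they may be substituted into power series, and the substitution maps $K^{-1}$ to the inverse of the image of $K$. Thus
\[
I(G,-x)^{-1}=\sum_\beta g_\beta\prod_{i\in V}\frac{x_i^{\beta_i}}{(1-x_i)^{\beta_i+1}} .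
\]
From $(1-x)^{-b-1}=\sum_k\binom{k+b}{b}x^k$ we get $[x^a]\,x^b(1-x)^{-b-1}=\binom ab$, which is $0$ for $b>a$. This proves \eqref{eq:coef}.
\end{proof}

\begin{example}[two even edges]\label{ex:two}
Let $G$ be even with $E=\{e,f\}$. Since $|e\cup f|=|e|+|f|-|e\cap f|$ has the parity of $|e\cap f|$,
\[
K=1-y^e-y^f+(-1)^{|e\cap f|}y^{e\cup f}.
\]
If $|e\cap f|$ is odd, all non-constant terms are negative and $K^{-1}$ is a geometric series with non-negative coefficients. If $e\cap f=\emptyset$, the last term is positive but harmless, because $K=(1-y^e)(1-y^f)$. If $|e\cap f|$ is even and nonzero, the last term is positive and is not the product $y^ey^f$. In $K^{-1}=\sum_k(y^e+y^f-y^{e\cup f})^k$ the terms with $k\ge2$ are divisible by $y_u^2$ for $u\in e\cap f$, so when $\alpha_u=1$ only $1+y^e+y^f-y^{e\cup f}$ matters in \eqref{eq:coef}. For the hypergraph of Theorem~\ref{thm:counter} these four monomials receive the weights $1$, $ab$, $cd$, $abcd$, which explains the shape of \eqref{eq:counter}.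
\end{example}

The example sets two tasks. To prove non-negativity we must tell the harmless positive terms of $K$, which come from products, from the harmful ones. To disprove it we must choose $\alpha$ so that a negative $g_\beta$ outweighs the other terms of \eqref{eq:coef}.

\section{Connected sets of edges and a sufficient criterion}\label{sec:criterion}

Products in $K$ arise when a set of edges splits into parts that cover disjoint sets of vertices. Call $C\subseteq E$ \emph{connected} if $c(C)=1$; in particular $C\neq\emptyset$.

\begin{lemma}\label{lem:split}
The map $\{C_1,\dots,C_k\}\mapsto C_1\cup\dots\cup C_k$ is a bijection from the families of connected sets of edges with $V(C_1),\dots,V(C_k)$ pairwise disjoint onto the subsets $T\subseteq E$. Under it, $k=c(T)$ and $a_T=a_{C_1}\cdots a_{C_k}$.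
\end{lemma}

\begin{proof}
Given such a family, the $C_i$ are pairwise disjoint because edges are non-empty, and $B(T)$ is the disjoint union of the connected graphs $B(C_i)$. So the $B(C_i)$ are the components of $B(T)$; this shows $k=c(T)$ and that $T$ determines the family. Conversely, given $T$, every vertex in $V(T)$ is linked to an edge in $T$, so each component of $B(T)$ has the form $B(C)$, where $C$ is the non-empty set of edges in it, and different components cover disjoint sets of vertices. Finally $|T|=\sum_i|C_i|$ and $V(T)$ is the disjoint union of the $V(C_i)$, which gives the product formula.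
\end{proof}

Different connected sets may cover the same set $W$ of vertices, and then their terms $a_C$ may cancel. We therefore collect them. For $W\subseteq V$ with $|W|\ge2$ put
\begin{equation}\label{eq:kappa}
\kappa(W)=(-1)^{|W|+1}\sum_{C\text{ connected},\ V(C)=W}(-1)^{|C|} ,
\end{equation}
so that the terms $a_C$ with $C$ connected and $V(C)=W$ add up to $-\kappa(W)y^W$. The number $\kappa(W)$ depends only on $G[W]$. Every connected $C$ has $|V(C)|\ge2$, since edges have at least two elements. Grouping the families in Lemma~\ref{lem:split} by the sets $W_i=V(C_i)$ gives
\begin{equation}\label{eq:Kkappa}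
K(y)=\sum_{\{W_1,\dots,W_k\}\text{ pairwise disjoint}}\ \prod_{i=1}^k\bigl(-\kappa(W_i)\,y^{W_i}\bigr),
\end{equation}
where the sum is over all families of pairwise disjoint subsets of $V$ with at least two elements each.

For the hypergraph of Theorem~\ref{thm:counter}, each edge has $\kappa=1$, while $\kappa(V)=(-1)^7(-1)^2=-1$. For the triangle with edges $\{1,2\},\{1,3\},\{2,3\}$, the connected sets covering $V$ are the three pairs and the triple, so $\kappa(V)=(-1)^4(3-1)=2$; here the term of the triple has the opposite sign and is canceled.

The sign of a single term in \eqref{eq:kappa} is where the cyclomatic number enters. If $G$ is even, the sum $\sum_{e\in T}|e|$ in \eqref{eq:b1} is even, so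
\begin{equation}\label{eq:parity}
(-1)^{b_1(T)}=(-1)^{|T|+|V(T)|+c(T)}\qquad(T\subseteq E).
\end{equation}
From here on, the proofs use evenness only through \eqref{eq:parity}, or through the list of possible edge sizes in Section~\ref{sec:range}.

\begin{theorem}\label{thm:criterion}
If $\kappa(W)\ge0$ for all $W\subseteq V$ with $|W|\ge2$, then $G$ is non-negative. In particular, if $G$ is even and $b_1(T)$ is even for all $T\subseteq E$, then $G$ is non-negative.
\end{theorem}

\begin{proof}
The only constraint in the sum \eqref{eq:Kkappa} is a condition on pairs of sets, so it is the independence condition of a graph. Let $H$ be the graph whose vertices are the sets $W\subseteq V$ with $|W|\ge2$, two distinct sets being adjacent when they intersect. The independent sets of $H$ are the families of pairwise disjoint sets $W$. So \eqref{eq:Kkappa} says that $K(y)$ is obtained from $I(H,-z)$ by the substitution $z_W=\kappa(W)y^W$. The substituted terms have no constant term, so $K(y)^{-1}$ is obtained from $I(H,-z)^{-1}$ by the same substitution. By Proposition~\ref{prop:known}(i), $I(H,-z)^{-1}$ has non-negative coefficients. If all $\kappa(W)\ge0$, then all $g_\beta\ge0$, and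 Lemma~\ref{lem:K} shows that $G$ is non-negative.

Now let $G$ be even with all $b_1(T)$ even. For connected $C$ with $V(C)=W$, \eqref{eq:parity} gives $(-1)^{|C|+|W|+1}=1$. So $\kappa(W)$ is the number of connected sets $C$ with $V(C)=W$, which is non-negative.
\end{proof}

We do not claim that the condition $\kappa\ge0$ is necessary for arbitrary even hypergraphs.

\section{Private vertices and negative coefficients}\label{sec:private}

To produce a negative coefficient we need some of the numbers $g_\beta$. Those with $\beta\in\{0,1\}^V$, the \emph{squarefree} exponents, have a closed form: inverting $K$ changes the sign of each connected piece. Let $J$ be the ideal of $\mathbb{Q}[[y_i:i\in V]]$ generated by all $y_i^2$. Two series that are congruent modulo $J$ have the same coefficients at squarefree monomials.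

\begin{lemma}\label{lem:squarefree}
If $G$ is even, then $K(y)^{-1}\equiv\sum_{T\subseteq E}(-1)^{b_1(T)}\,y^{V(T)}\pmod J$.
\end{lemma}

\begin{proof}
For $\varepsilon=\pm1$ let $\Pi_\varepsilon=\prod_C(1+\varepsilon a_C)$, the product over all connected $C\subseteq E$. Expanding gives a sum of terms $\varepsilon^ka_{C_1}\cdots a_{C_k}$ over all families $\{C_1,\dots,C_k\}$ of connected sets. If two of the sets $V(C_i)$ intersect, the term lies in $J$. By Lemma~\ref{lem:split} the remaining terms give $\Pi_\varepsilon\equiv\sum_T\varepsilon^{c(T)}a_T$, and in particular $\Pi_1\equiv K$. Each $a_C^2$ lies in $J$, so $\Pi_1\Pi_{-1}=\prod_C(1-a_C^2)\equiv1$. Hence $K\,\Pi_{-1}\equiv1$, and multiplying by $K^{-1}$ gives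
\[
K^{-1}\equiv\Pi_{-1}\equiv\sum_T(-1)^{c(T)+|T|+|V(T)|}\,y^{V(T)} .
\]
Now apply \eqref{eq:parity}.
\end{proof}

For squarefree $\alpha$, only squarefree $\beta$ occur in \eqref{eq:coef}, but all with weight $1$, and a single negative term does not dominate. Raising exponents increases the weights, but in general brings in the unknown $g_\beta$ with $\beta$ not squarefree. Private vertices resolve this conflict. The variable of a private vertex of $e$ appears in $K$ only together with the variables of all other vertices of $e$, so its exponent in $\beta$ stays at most $1$ as long as some other vertex of $e$ has exponent $1$ in $\alpha$.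

\begin{lemma}\label{lem:amplify}
Let $G$ be even and suppose that every edge has a private vertex. Let $S\subseteq E$, choose a private vertex $v_e$ of each $e\in S$, and let $m\ge1$ be an integer. Define $\alpha$ by $\alpha_{v_e}=m$ for $e\in S$, $\alpha_u=1$ for all other $u\in V(S)$, and $\alpha_u=0$ for $u\notin V(S)$. Then
\[
[x^\alpha]\,I(G,-x)^{-1}=\sum_{T\subseteq S}(-1)^{b_1(T)}\,m^{|T|}.
\]
\end{lemma}

\begin{proof}
\emph{Step 1: removing the other edges.} An edge $f\notin S$ has a private vertex, which lies in no edge of $S$; so $f\not\subseteq V(S)$. Hence the edge set of $G[V(S)]$ is exactly $S$. By Lemma~\ref{lem:restrict} we may replace $G$ by $G[V(S)]$; this changes neither $b_1(T)$ for $T\subseteq S$ nor the fact that $v_e$ is private. So assume $E=S$ and $V=V(S)$.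

\emph{Step 2: only squarefree $\beta$ contribute to \eqref{eq:coef}.} Let $\beta\le\alpha$ and $g_\beta\ne0$. If $u$ is not one of the $v_e$, then $\beta_u\le\alpha_u=1$. Now fix $e\in S$. Since $K^{-1}=\sum_k(1-K)^k$, the monomial $y^\beta$ is a product of monomials $y^{V(T)}$ with $T\subseteq S$. As $v_e$ is private, a factor $y^{V(T)}$ contains $y_{v_e}$ only if $e\in T$, and then it contains $y_u$ for every $u\in e$. Thus $\beta_{v_e}\le\beta_u$ for all $u\in e$. Since $|e|\ge2$, there is a vertex $u\in e\setminus\{v_e\}$. It is not of the form $v_f$ with $f\ne e$, because $v_f\notin e$. So $\alpha_u=1$ and $\beta_{v_e}\le\beta_u\le1$.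

\emph{Step 3: the weights.} All $\alpha_i$ are at least $1$, so every squarefree $\beta$ satisfies $\beta\le\alpha$, and its weight in \eqref{eq:coef} is the product of the $\alpha_i$ with $\beta_i=1$. By Step 2 and Lemma~\ref{lem:squarefree},
\[
[x^\alpha]\,I(G,-x)^{-1}=\sum_{T\subseteq S}(-1)^{b_1(T)}\prod_{i\in V(T)}\alpha_i .
\]
The vertices $v_e$ are distinct, and $v_e\in V(T)$ if and only if $e\in T$. So the product equals $m^{|T|}$.
\end{proof}

For the hypergraph of Theorem~\ref{thm:counter}, with $S=E$ and private vertices $1$ and $5$, the lemma gives $1+2m-m^2$, which is \eqref{eq:counter} at $(m,1,m,1)$.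

\begin{proof}[Proof of Theorem~\ref{thm:private}]
If all $b_1(T)$ are even, then $G$ is non-negative by Theorem~\ref{thm:criterion}; private vertices are not needed here. Conversely, let $S\subseteq E$ have $b_1(S)$ odd. Then $S\ne\emptyset$; put $s=|S|\geq1$. In Lemma~\ref{lem:amplify} the term $T=S$ is $-m^s$, and each of the other $2^s-1$ terms is at most $m^{s-1}$. For $m=2^s$ the coefficient is at most $m^{s-1}(-m+2^s-1)=-m^{s-1}<0$, so $G$ is not non-negative.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:cases}]
(a) We have $b_1(\emptyset)=0$, and $b_1(\{e\})=0$ because $B(\{e\})$ is a star. With at most one edge, Theorem~\ref{thm:criterion} applies. With two edges $e,f$, the antichain condition makes $e\setminus f$ and $f\setminus e$ non-empty, so both edges have private vertices, and by Theorem~\ref{thm:private} it remains to find the parity of $b_1(\{e,f\})$. If $e\cap f=\emptyset$, then $B(\{e,f\})$ consists of two stars and $b_1=0$. Otherwise it is connected, and \eqref{eq:b1} gives $b_1=|e|+|f|-2-|e\cup f|+1=|e\cap f|-1$, which is even exactly when $|e\cap f|$ is odd.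

(b) If $B(E)$ is a forest, then so is each subgraph $B(T)$, all $b_1(T)$ vanish, and Theorem~\ref{thm:criterion} applies. Otherwise we need a set $T$ with $b_1(T)$ odd. The edges on an arbitrary cycle may create further cycles, so we take a shortest cycle $Z$ of $B(E)$. As $B(E)$ is bipartite, $Z$ has length $2k$ and passes through $k$ edges, forming a set $T$, and $k$ vertices. If $k=2$, the two edges share two vertices, which linearity excludes; so $k\ge3$.

The cycle $Z$ has no chord. Indeed, the ends of a chord cut $Z$ into two arcs of length at least $2$, hence at most $2k-2$, and one arc together with the chord is a cycle shorter than $Z$. Also, no vertex $w$ outside $Z$ lies in two edges $e,e'\in T$. Otherwise the shorter arc of $Z$ from $e$ to $e'$, of length at most $k$, together with the links from $w$ to $e$ and $e'$, is a cycle of length at most $k+2<2k$.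

So $B(T)$ consists of $Z$ and the $|V(T)|-k$ remaining vertices, each attached by exactly one link. It is connected, with $2k+(|V(T)|-k)$ links and $k+|V(T)|$ nodes, so $b_1(T)=1$. By Theorem~\ref{thm:private}, $G$ is not non-negative.
\end{proof}

\begin{remark}[the hypotheses]\label{rem:hyp}
Private vertices cannot be dropped from Theorem~\ref{thm:private} or Corollary~\ref{cor:cases}(b). The triangle is even and linear, its incidence graph is a cycle of length $6$ with $b_1(E)=1$, and it is non-negative by Proposition~\ref{prop:known}(i). It has no private vertices, and Step 3 has no analogue: the pairs of edges cover the same vertices as the triple, so no choice of $\alpha$ separates their weights. If we add two private vertices to each edge, taking $\{1,2,4,5\}$, $\{2,3,6,7\}$, $\{1,3,8,9\}$, then proper subsets of $E$ have $b_1=0$ and $b_1(E)=1$, so Lemma~\ref{lem:amplify} gives the coefficient $1+3m+3m^2-m^3$, which is $-3$ for $m=4$. Evenness cannot be dropped either: a single odd edge has $b_1=0$ and private vertices and is not non-negative. Linearity is needed in Corollary~\ref{cor:cases}(b): the edges $\{1,2,3,4\}$ and $\{2,3,4,5\}$ give a non-negative hypergraph by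 part (a), and $b_1(E)=2$.
\end{remark}

\section{Few vertices}\label{sec:range}

Two distinct edges of even size $r$ inside a set of $r+1$ vertices meet in $r-1$ vertices, an odd number; with $r+2$ vertices they can meet in $r-2$. This is the source of the bounds in Theorem~\ref{thm:range}. The parity condition on $b_1$ does not suffice for the positive half: three such edges inside $r+1$ vertices have $b_1=3r-3-(r+1)+1=2r-3$, which is odd. We need the cancellation in $\kappa$, and we compute it in two lemmas and a short case analysis.

\begin{lemma}\label{lem:cosingle}
Let $r\ge2$ be even, let $|W|=r+1$, and suppose that $G[W]$ has exactly $j\ge1$ edges, all of size $r$. Then $\kappa(W)=j-1$.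
\end{lemma}

\begin{proof}
Each edge of $G[W]$ misses exactly one vertex of $W$. So one edge does not cover $W$, while any two edges cover $W$ and intersect. The connected sets $C$ with $V(C)=W$ are therefore exactly the sets of at least two edges, and $\sum_{s\ge2}(-1)^s\binom js=(1-1)^j-1+j=j-1$. The sign $(-1)^{|W|+1}=(-1)^{r+2}$ is $+1$.
\end{proof}

The second lemma treats sets $W$ that contain only edges of size $2$. The natural induction is deletion and contraction, which leads out of the class of graphs, so we work with finite \emph{multigraphs}, in which loops and parallel edges are allowed. For a non-loop edge $g$ of a multigraph $M$, the multigraph $M-g$ is obtained by deleting $g$, and $M/g$ by deleting $g$ and identifying its two ends.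

\begin{lemma}\label{lem:graphkappa}
If $|W|\ge2$ and all edges of $G[W]$ have size $2$, then $\kappa(W)\ge0$.
\end{lemma}

\begin{proof}
For a multigraph $M$ with $p\ge1$ vertices let $F(M)=\sum_T(-1)^{|T|}$, summed over the sets $T$ of edges such that the multigraph formed by all $p$ vertices and the edges in $T$ is connected. We show $(-1)^{p-1}F(M)\ge0$ by induction on the number of edges. If $p=1$, all edges are loops and every $T$ counts, so $F(M)$ is $1$ if there is no edge and $0$ otherwise. If $p\ge2$ and all edges are loops, no $T$ counts and $F(M)=0$. Otherwise let $g$ be a non-loop edge. The sets $T$ with $g\notin T$ contribute $F(M-g)$. A set $T$ with $g\in T$ counts for $M$ if and only if $T\setminus\{g\}$ counts for $M/g$, so these sets contribute $-F(M/g)$. Therefore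
\[
(-1)^{p-1}F(M)=(-1)^{p-1}F(M-g)+(-1)^{p-2}F(M/g).
\]
Both $M-g$ and $M/g$ have one edge fewer than $M$, and they have $p$ and $p-1$ vertices, so both summands are non-negative.

For $M=G[W]$ with $|W|\ge2$, a set $T$ counts for $F$ if and only if $V(T)=W$ and $B(T)$ is connected, because $B(T)$ arises from the graph $(V(T),T)$ by subdividing every edge. Hence $\kappa(W)=(-1)^{|W|-1}F(G[W])\ge0$.
\end{proof}

In particular, every graph satisfies the first condition of Theorem~\ref{thm:criterion}.

\begin{proof}[Proof of Theorem~\ref{thm:range}]
\emph{Failure for large $n$.} Let $r\ge4$ be even and $n\ge r+2$. On $V=\{1,\dots,n\}$ take the two edges $e=\{1,\dots,r\}$ and $f=\{3,\dots,r+2\}$. Then $|e\cap f|=r-2$ is even, and it is nonzero because $r\ge4$. By Corollary~\ref{cor:cases}(a) this $r$-uniform hypergraph is not non-negative. This proves the ``only if'' part of (b), and, with $r=4$, of (a). Together with Proposition~\ref{prop:known}(i) for $r=2$, it also proves the last sentence of (b).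

\emph{Part (b) for $n\le r+1$.} By Theorem~\ref{thm:criterion} it suffices to show $\kappa(W)\ge0$ for $2\le|W|\le r+1$. If $W$ contains no edge, the sum \eqref{eq:kappa} is empty and $\kappa(W)=0$. If $W$ contains an edge and $|W|=r$, then $W$ is that edge and $\kappa(W)=(-1)^{r+1}(-1)=1$. If $W$ contains an edge and $|W|=r+1$, Lemma~\ref{lem:cosingle} applies.

\emph{Part (a) for $n\le5$.} All edges have size $2$ or $4$; call them $2$-edges and $4$-edges. We show $\kappa(W)\ge0$ for $2\le|W|\le5$. If $W$ contains no $4$-edge, this is Lemma~\ref{lem:graphkappa}. If $|W|=4$ and $W$ contains a $4$-edge, then $W$ is an edge, by the antichain condition it is the only edge of $G[W]$, and $\kappa(W)=(-1)^5(-1)=1$. There remains the case that $|W|=5$ and $W$ contains $j\ge1$ $4$-edges. If $W$ contains no $2$-edge, then $\kappa(W)=j-1\ge0$ by Lemma~\ref{lem:cosingle}. So assume that $W$ also contains a $2$-edge. The sign in \eqref{eq:kappa} is $(-1)^6=1$, so $\kappa(W)=\sum(-1)^{|C|}$ over the connected $C$ with $V(C)=W$. The antichain condition restricts the $2$-edges: if $W\setminus\{v\}$ is an edge, then no $2$-edge is contained in it, so every $2$-edge in $W$ contains $v$. A $2$-edge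 thus contains the $j$ distinct vertices missed by the $4$-edges, which forces $j\le2$.

Let $j=2$, with $4$-edges $e=W\setminus\{u\}$ and $f=W\setminus\{v\}$. The only $2$-edge in $W$ is $p=\{u,v\}$. No single edge covers $W$. Any two of $e,f,p$ intersect and cover $W$: for instance $e\cap p=\{v\}$ and $e\cup p=W$. So the sets $C$ are $\{e,f\}$, $\{e,p\}$, $\{f,p\}$ and $\{e,f,p\}$, and $\kappa(W)=1+1+1-1=2$.

Let $j=1$, with $4$-edge $e=W\setminus\{v\}$, and let $W$ contain $q$ $2$-edges, where $1\le q\le4$. Each of them joins $v$ to a vertex of $e$. A set $C$ containing $e$ covers $v$ exactly when it contains at least one $2$-edge, and then it is connected. These sets contribute $\sum_{s\ge1}(-1)^{1+s}\binom qs=1-(1-1)^q=1$. A set $C$ not containing $e$ covers the four vertices of $e$ only if it consists of four $2$-edges. This is possible only for $q=4$; then $C$ is connected and contributes $(-1)^4=1$. So $\kappa(W)\in\{1,2\}$.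

In all cases $\kappa(W)\ge0$, and Theorem~\ref{thm:criterion} shows that every even hypergraph on at most five vertices is non-negative.
\end{proof}

\begin{thebibliography}{1}

\bibitem{CRV}
Chaithra P, Shushma Rani, R. Venkatesh,
\emph{Marked multi-colorings and marked chromatic polynomials of hypergraphs and subspace arrangements},
arXiv:2507.20847 (2025).

\end{thebibliography}
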